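\title{Randomization does not help in online unit covering under the $L_\infty$ norm}

\begin{abstract}
In online \textsc{Unit Covering}, points of $\mathbb{R}^d$ arrive one at a time and must be covered on arrival by axis-parallel unit cubes that are never moved. We prove that every randomized online algorithm has competitive ratio at least $2^d$ against oblivious adversaries. This matches the ratio of the deterministic grid algorithm and answers a question of Dumitrescu and T\'oth on superlinear lower bounds. The adversary reveals the position of an optimal cube at rapidly shrinking random scales, so that whatever the algorithm has learned is useless in the next round. The same method shows that for online covering by translates of a convex body $C$ the randomized ratio is at least the least number of translates of the interior of $C$ that cover $C$.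
\end{abstract}

\section{Introduction}\label{sec:intro}

A ball of diameter $1$ in the $L_\infty$ norm on $\mathbb{R}^d$ is an axis-parallel cube of side length $1$. We take cubes to be closed and write $Q(x)=x+[0,1]^d$ for the cube with lowest corner $x$. In online \textsc{Unit Covering}, points $p_1,p_2,\dots,p_n\in\mathbb{R}^d$ arrive one at a time. When a point arrives that lies in none of the cubes placed so far, the algorithm must place a new cube containing it; cubes are never moved or removed. The cost $\mathsf{ALG}(\sigma)$ on an input sequence $\sigma$ is the number of cubes placed, and $\mathsf{OPT}(\sigma)$ is the least number of unit cubes that cover all points of $\sigma$.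

A randomized online algorithm has \emph{competitive ratio at most $\rho$ against oblivious adversaries} if there is a constant $\beta$ with
\[
\mathbb{E}[\mathsf{ALG}(\sigma)]\le\rho\,\mathsf{OPT}(\sigma)+\beta\qquad\text{for every input sequence }\sigma ,
\]
and its \emph{competitive ratio} is the infimum of such $\rho$. The sequence $\sigma$ is fixed before the algorithm makes its random choices; this is what ``oblivious'' means. The ratio measures the price of not knowing the future, and because of the constant $\beta$ a lower bound needs hard inputs with arbitrarily large $\mathsf{OPT}$.

For deterministic algorithms the answer is known. Algorithm Grid, which assigns points to a predefined grid of unit cubes, has competitive ratio $2^d$, and every deterministic online algorithm has competitive ratio at least $2^d$. Dumitrescu and T\'oth~\cite{DT} asked whether there is a superlinear lower bound for randomized algorithms: is there a function $f(d)=\omega(d)$ such that, for every $d$, every randomized online algorithm has competitive ratio at least $f(d)$ against oblivious adversaries?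

One might well guess that randomization saves a lot. On the line, present the point $0$. A deterministic algorithm answers with an interval $[x,x+1]$, $-1\le x\le 0$, which misses $-1$ or $1$; presenting the missed point forces cost $2$ while $\mathsf{OPT}=1$. But the algorithm that takes $x=-1$ or $x=0$ with probability $\frac12$ each pays only $\frac32$ in expectation on both inputs $(0,-1)$ and $(0,1)$. An adversary that cannot see the cubes must guess where they end, and it seems to lose something with every guess. On the other hand, the most obvious randomization gains nothing. Shift the grid by a uniform vector in $[0,1)^d$ and present the vertices of $[0,\delta]^d$, $0<\delta<1$. Each coordinate is cut by a grid hyperplane with probability $\delta$, independently, and every cut doubles the number of cells used, so the expected cost is $(1+\delta)^d$, which tends to $2^d$ as $\delta\to1$. Our first theorem says that no other use of randomness does better.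

\begin{theorem}\label{thm:cube}
For all $d\ge1$, $k\ge1$ and $\varepsilon\in(0,1)$ there is a finitely supported distribution on input sequences $\sigma$ with $\mathsf{OPT}(\sigma)=k$, each consisting of $k4^d$ points, such that every deterministic online algorithm has expected cost at least $(1-\varepsilon)2^dk$. Consequently every randomized online algorithm for \textsc{Unit Covering} in $\mathbb{R}^d$ under the $L_\infty$ norm has competitive ratio at least $2^d$ against oblivious adversaries, and this is tight.
\end{theorem}

So the question has a positive answer with $f(d)=2^d$, and this $f$ is the largest possible.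

The number $2^d$ has a geometric meaning that survives for other shapes. A \emph{convex body} is a compact convex set $C\subset\mathbb{R}^d$ with nonempty interior. Consider the same online problem with the translates of $C$ as the available sets, and let $h(C)$ be the least number of translates of $\operatorname{int}C$ whose union contains $C$ (the Hadwiger covering, or illumination, number).

\begin{theorem}\label{thm:body}
Let $C\subset\mathbb{R}^d$ be a convex body. Every randomized online algorithm for covering by translates of $C$ has competitive ratio at least $h(C)$ against oblivious adversaries. More precisely, for every $k\ge1$ and $\varepsilon>0$ there is a finitely supported distribution on sequences with $\mathsf{OPT}=k$ on which every deterministic online algorithm has expected cost at least $(1-\varepsilon)h(C)k$.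
\end{theorem}

For the cube $h=2^d$, so Theorem~\ref{thm:body} contains the lower bound on the ratio in Theorem~\ref{thm:cube} and is sharp for cubes and parallelotopes; for the Euclidean ball it gives the lower bound $d+1$ (Example~\ref{ex:h}). The proof of Theorem~\ref{thm:cube} is explicit and elementary. The proof of Theorem~\ref{thm:body} replaces the explicit choices by a compactness argument and uses a theorem of Ewald, Larman and Rogers~\cite{ELR} on segments in the boundary of a convex body.

Section~\ref{sec:idea} shows the idea for $d\le2$. Section~\ref{sec:gadgets} isolates the probabilistic argument common to both theorems; it reduces each of them to the construction of a ``gadget'', which is carried out in Section~\ref{sec:cubes} for cubes and in Section~\ref{sec:bodies} for convex bodies.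

\section{The idea in dimensions one and two}\label{sec:idea}

The adversary avoids guessing by making the algorithm guess. On the line, fix $N$ numbers in $(0,1)$ and let $y$ be a uniformly random one of them. Present $1$, then $y$, then $y+1$. The interval $[y,y+1]$ contains all three points. The algorithm places its first interval $[x,x+1]$ before it has any information about $y$, and this interval contains both $y$ and $y+1$ only if $x=y$, which has probability at most $1/N$. So the expected cost is at least $2-1/N$. In the input $(0,\pm1)$ of the introduction the algorithm had two candidates for the optimal interval; now it has $N$.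

In the plane we want cost close to $4$. The direct analog presents one point and then the four vertices of $Q(y)$ for a random $y$. This forces only two squares: the first vertex reveals $y$, and the next square that the algorithm has to place is $Q(y)$, which ends the game. One random choice buys one square, so we need several random choices, all compatible with a single optimal square.

The remedy is to reveal $y$ only approximately. For a small box $B=[a_1,b_1]\times[a_2,b_2]$, present the four points whose first coordinate is $b_1$ or $a_1+1$ and whose second coordinate is $b_2$ or $a_2+1$. They are the vertices of a rectangle slightly smaller than a unit square, and $Q(y)$ contains all four exactly when $y\in B$ (Figure~\ref{fig:round}). The algorithm learns $B$ and may place $Q(x)$ with $x\in B$. Now repeat inside $B$: choose each side of a new box $B'\subset B$ at random among $N$ disjoint subintervals of the corresponding side of $B$. With probability at least $1-2/N$ we have $x_1\notin[a_1',b_1']$ and $x_2\notin[a_2',b_2']$. If, say, $x_1<a_1'$ and $x_2>b_2'$, then $Q(x)$ ends to the left of $a'_1+1$ and begins above $b_2'$, so of the four new points it can contain only $(b_1',a_2'+1)$. In each of the four sign patterns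 at most one point survives. Hence up to three old squares almost surely leave one of the four new points uncovered, and four rounds force four squares, while $Q(y)$ with $y$ in the last box covers everything.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=3.5]
\fill[gray!30] (0.2,0.2) rectangle (0.4,0.4);
\draw (0.33,0.3) rectangle (1.33,1.3);
\draw[dashed] (0,0.55) rectangle (1,1.55);
\fill (0.4,0.4) circle (0.015) node[right] {$p_{00}$};
\fill (1.2,0.4) circle (0.015) node[above] {$p_{10}$};
\fill (0.4,1.2) circle (0.015) node[right] {$p_{01}$};
\fill (1.2,1.2) circle (0.015) node[below] {$p_{11}$};
\draw[fill=white] (0.33,0.3) circle (0.012) node[left] {$y$};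
\draw[fill=white] (0,0.55) circle (0.012) node[left] {$x$};
\node[left] at (0.2,0.25) {$B$};
\node[right] at (1.33,0.8) {$Q(y)$};
\node[left] at (0,1.3) {$Q(x)$};
\end{tikzpicture}
\caption{The four points attached to a box $B=[a_1,b_1]\times[a_2,b_2]$ (shaded): $p_{00}=(b_1,b_2)$, $p_{10}=(a_1+1,b_2)$, $p_{01}=(b_1,a_2+1)$, $p_{11}=(a_1+1,a_2+1)$. A unit square $Q(y)$ with lowest corner $y\in B$ contains all four. The dashed unit square $Q(x)$, whose lowest corner has $x_1<a_1$ and $x_2>b_2$, contains only $p_{01}$.}\label{fig:round}
\end{figure}

\section{Gadgets and lower bounds}\label{sec:gadgets}

Throughout this section $C$ is a convex body; the cube problem is the case $C=[0,1]^d$. We write $|\cdot|$ and $\operatorname{diam}$ for the Euclidean norm and diameter.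

A \emph{deterministic online algorithm} is a rule $A$ that assigns to every finite sequence $(p_1,\dots,p_i)$, $i\ge0$, a finite family $A(p_1,\dots,p_i)$ of translates of $C$ covering $p_1,\dots,p_i$, such that $A(p_1,\dots,p_{i-1})\subset A(p_1,\dots,p_i)$. Its cost on $\sigma$ is the size of $A(\sigma)$. This model is more generous than the one in the introduction: the algorithm may place finitely many extra translates at any time. Since the rule $A$ is arbitrary, it may also be designed with knowledge of the adversary's distribution and of $\mathsf{OPT}$. Our lower bounds hold in this model, hence in the original one. A \emph{randomized} online algorithm is a probability distribution over deterministic ones (fix the random seed).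

The following definition records the two features of the planar construction: one translate serves the whole input, and few translates placed in advance are unlikely to serve the next round.

\begin{definition}\label{def:gadget}
Let $n\ge1$ and $\eta\ge0$. An \emph{$(n,\eta)$-gadget} for $C$ consists of independent random variables $\xi_1,\dots,\xi_n$, each with finitely many values, and nonempty finite lists of points $S_t=S_t(\xi_1,\dots,\xi_t)$, $t=1,\dots,n$, called \emph{rounds}, such that
\begin{itemize}
\item[(G1)] for every outcome, one translate of $C$ contains all points of $S_1,\dots,S_n$;
\item[(G2)] for every $t$, all values of $\xi_1,\dots,\xi_{t-1}$, and every fixed family of at most $t-1$ translates of $C$, the probability over $\xi_t$ that the family covers all points of $S_t$ is at most $\eta$.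
\end{itemize}
The gadget presents $S_1,\dots,S_n$ in this order.
\end{definition}

The input $(1,y,y+1)$ on the line is a $(2,1/N)$-gadget with rounds $(1)$ and $(y,y+1)$.

\begin{lemma}\label{lem:gadget}
Suppose that $C$ has an $(n,\eta)$-gadget, and let $k\ge1$. Then there is a finitely supported distribution on sequences with $\mathsf{OPT}=k$, each a concatenation of $k$ translated outcomes of the gadget, on which every deterministic online algorithm has expected cost at least $(1-n\eta)nk$.
\end{lemma}

\begin{proof}
Let $R$ be the finite set of all points that occur in some outcome of the gadget, let $L=\operatorname{diam}R+\operatorname{diam}C+1$, and put $R_j=R+jLe_1$. Present $k$ independent copies of the gadget one after another, the $j$-th translated by $jLe_1$. No translate of $C$ meets two of the sets $R_j$: if it contains $u+jLe_1$ and $u'+j'Le_1$ with $u,u'\in R$, then $|j-j'|L\le\operatorname{diam}C+|u-u'|<L$, so $j=j'$. Each copy contains a point, so $\mathsf{OPT}\ge k$, and $\mathsf{OPT}\le k$ by (G1).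

Fix a deterministic algorithm and a copy $j$; let $\xi_t$ and $S_t$ refer to that copy, with $S_t\subset R_j$. For $t=1,\dots,n+1$ let $X_t$ be the family of those translates that meet $R_j$ and are present after the earlier copies and the rounds $S_1,\dots,S_{t-1}$ have been processed. Then $X_1\subset X_2\subset\dots\subset X_{n+1}$. For $t\le n$ let $E_t$ be the event that $|X_t|\le t-1$ and $X_t$ covers $S_t$. The family $X_t$ is determined by the earlier copies and $\xi_1,\dots,\xi_{t-1}$, and $\xi_t$ is independent of these data. Conditioning on them and using (G2), which is invariant under translation, we get $\Pr[E_t]\le\eta$. So with probability at least $1-n\eta$ none of $E_1,\dots,E_n$ occurs.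

In that case $|X_{t+1}|\ge t$ for $t=0,\dots,n$, by induction on $t$. Indeed, if $|X_t|\ge t$ there is nothing to prove. Otherwise $|X_t|=t-1$, and since $E_t$ fails, some point $p$ of $S_t$ lies in no member of $X_t$. After round $t$ some translate covers $p$; it meets $R_j$, so it belongs to $X_{t+1}\setminus X_t$. Thus $\mathbb{E}|X_{n+1}|\ge(1-n\eta)n$. The families $X_{n+1}$ for different $j$ are disjoint and all are part of the final family of the algorithm, so linearity of expectation gives the bound.
\end{proof}

The adversary's distribution does not depend on the algorithm, so an averaging argument turns it into a single bad sequence for any given randomized algorithm.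

\begin{lemma}\label{lem:average}
Let $n\ge 1$. Suppose that for all $k\ge1$ and $\varepsilon\in(0,1)$ there is a finitely supported distribution on sequences with $\mathsf{OPT}=k$ on which every deterministic online algorithm has expected cost at least $(1-\varepsilon)nk$. Then every randomized online algorithm has competitive ratio at least $n$ against oblivious adversaries.
\end{lemma}

\begin{proof}
Let $\mathsf{ALG}$ be randomized with ratio at most $\rho$ and additive constant $\beta$. The expectation over $\sigma$ is a finite sum, so it commutes with the expectation over the random seed:
\[
\mathbb{E}_\sigma\,\mathbb{E}_{\mathsf{ALG}}[\mathsf{ALG}(\sigma)]=\mathbb{E}_{\mathsf{ALG}}\,\mathbb{E}_\sigma[\mathsf{ALG}(\sigma)]\ge(1-\varepsilon)nk .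
\]
Hence some fixed $\sigma$ with $\mathsf{OPT}(\sigma)=k$ has $\mathbb{E}[\mathsf{ALG}(\sigma)]\ge(1-\varepsilon)nk$, and so $(1-\varepsilon)nk\le\rho k+\beta$. Divide by $k$, let $k\to\infty$ and then $\varepsilon\to0$ to get $\rho\ge n$.
\end{proof}

\section{Cubes}\label{sec:cubes}

Put $M=2^d$. To a box $B=\prod_{i=1}^d[a_i,b_i]\subset[0,\frac12]^d$ we attach the points $p_s(B)$, $s\in\{0,1\}^d$, with coordinates
\[
p_s(B)_i=\begin{cases}b_i,& s_i=0,\\ a_i+1,& s_i=1.\end{cases}
\]
They are $M$ distinct points, because $b_i\le\frac12<1\le a_i+1$. We say that $Q(x)$ is \emph{resolved} for $B$ if $x_i\notin[a_i,b_i]$ for every $i$: in each coordinate, $x$ lies on a definite side of all corners that $B$ allows.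

\begin{lemma}\label{lem:box}
Let $B\subset[0,\frac12]^d$ be a box as above.
\begin{itemize}
\item[(a)] $Q(y)$ contains all points $p_s(B)$ if and only if $y\in B$.
\item[(b)] If $Q(x)$ is resolved for $B$, it contains at most one of the points $p_s(B)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The cube $Q(y)$ contains all the points if and only if $b_i$ and $a_i+1$ lie in $[y_i,y_i+1]$ for every $i$. Since $b_i<a_i+1$, this means $y_i\le b_i$ and $a_i+1\le y_i+1$, that is, $a_i\le y_i\le b_i$.

(b) Suppose $p_s(B)\in Q(x)$ and fix $i$. If $x_i<a_i$, then $a_i+1>x_i+1$, so $s_i=0$. If $x_i>b_i$, then $b_i\notin[x_i,x_i+1]$, so $s_i=1$. Thus $x$ determines $s$.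
\end{proof}

Part (b) needs the condition in every coordinate: if $x_i\in[a_i,b_i]$, then $[x_i,x_i+1]$ contains both $b_i$ and $a_i+1$, and $s_i$ is free.

\begin{proof}[Proof of Theorem~\ref{thm:cube}]
\emph{The gadget.} Let $N=\lceil d4^d/\varepsilon\rceil$ and $B_0=[0,\frac12]^d$. Let $\xi_1,\dots,\xi_M$ be independent and uniform in $\{0,\dots,N-1\}^d$. Given $B_{t-1}$, define $B_t\subset B_{t-1}$ side by side: if the $i$-th side of $B_{t-1}$ is $[a,a+\ell]$ and the $i$-th entry of $\xi_t$ is $m$, then the $i$-th side of $B_t$ is
\[
\Big[a+\frac{2m\ell}{2N},\;a+\frac{(2m+1)\ell}{2N}\Big].
\]
In words, we cut the side into $2N$ equal closed pieces and keep every second piece as a candidate; skipping pieces makes the $N$ candidates pairwise disjoint, so a real number lies in at most one of them. Round $S_t$ lists the $M$ points $p_s(B_t)$ in a fixed order of the indices $s$. The gadget has $M$ rounds and $M^2=4^d$ points.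

\emph{Property} (G1). Take $y\in B_M$. The boxes are nested, so $y\in B_t$ for all $t$, and $Q(y)$ contains every round by Lemma~\ref{lem:box}(a).

\emph{Property} (G2). Fix $t$, the box $B_{t-1}$, and a family of at most $M-1$ cubes. For a cube $Q(x)$ of the family and a coordinate $i$, the number $x_i$ lies in the $i$-th side of $B_t$ with probability at most $1/N$. By the union bound, all cubes of the family are resolved for $B_t$ except with probability at most $\eta=(M-1)d/N$. If they are all resolved, they contain at most $M-1$ of the $M$ points of $S_t$ by Lemma~\ref{lem:box}(b), so they do not cover $S_t$. Since $t-1\le M-1$, this is an $(M,\eta)$-gadget.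

\emph{The lower bounds.} We have $M\eta\le M^2d/N=d4^d/N\le\varepsilon$. Lemma~\ref{lem:gadget} gives the first sentence of the theorem, and Lemma~\ref{lem:average} gives the ratio $2^d$.

\emph{Tightness.} Algorithm Grid uses the cells $\prod_i[m_i,m_i+1)$, $m\in\mathbb{Z}^d$, which partition $\mathbb{R}^d$; when an uncovered point arrives, it places the closure of the cell of that point. No cell is used twice, so the cost is at most the number of cells that contain an input point, and each such cell meets a cube of an optimal cover. An interval $[x,x+1]$ meets exactly two of the intervals $[m,m+1)$, namely those with $m=\lfloor x\rfloor$ and $m=\lfloor x\rfloor+1$. So a unit cube meets exactly $2^d$ cells, and Grid pays at most $2^d\,\mathsf{OPT}$.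
\end{proof}

\begin{remark}\label{rem:open}
The lower bound does not depend on the cubes being closed. Suppose that both the algorithm and the optimum use half-open or open cubes. Passing to closures turns the algorithm into one for closed cubes at no extra cost, so the bound on the expected cost stands. And $\mathsf{OPT}$ is still $k$: for $y$ in the interior of $B_M$ the inequalities $y_i<b_i<a_i+1<y_i+1$ hold for the sides $[a_i,b_i]$ of every $B_t$, so the open cube $y+(0,1)^d$ contains the whole gadget.
\end{remark}

\section{Convex bodies}\label{sec:bodies}

Let $C\subset\mathbb{R}^d$ be a convex body and let $D(z,r)$ denote the closed Euclidean ball with center $z$ and radius $r$. We use one textbook fact: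
\begin{equation}\label{eq:segment}
q\in\operatorname{int}C,\ a\in C\quad\Longrightarrow\quad (1-\tau)q+\tau a\in\operatorname{int}C\ \text{ for all }\tau\in[0,1).
\end{equation}
In particular $\operatorname{int}C$ is convex and $C$ is its closure.

\subsection{The covering number}

The number $h(C)$ is finite, because the translates of $\operatorname{int}C$ form an open cover of the compact set $C$. It is at least $2$: the first coordinate maps $C$ onto an interval $[\alpha,\beta]$ and maps a translate of $\operatorname{int}C$ into an open interval of length $\beta-\alpha$. We write $h=h(C)$ and $\kappa=h-1\ge1$.

\begin{example}\label{ex:h}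
(i) \emph{Cube.} Two vertices of $[0,1]^d$ differ by $1$ in some coordinate, so an open unit cube contains at most one vertex and $h\ge2^d$. The intervals $(-\frac14,\frac34)$ and $(\frac14,\frac54)$ cover $[0,1]$, so their $2^d$ products cover $[0,1]^d$ and $h=2^d$. An invertible affine map carries translates to translates and preserves $h$, $\mathsf{OPT}$ and online algorithms, including Grid. So for every parallelotope $h=2^d$ and Theorem~\ref{thm:body} is sharp.

(ii) \emph{Euclidean ball} $B=D(0,1)$. Given $v_1,\dots,v_d$, take a unit vector $u$ orthogonal to $v_1,\dots,v_{d-1}$, with the sign chosen so that $\langle u,v_d\rangle\le0$. Then $|u-v_j|^2=1-2\langle u,v_j\rangle+|v_j|^2\ge1$, so $u\notin v_j+\operatorname{int}B$ for all $j$. Hence $h(B)\ge d+1$, and $d+1$ is a lower bound for randomized Euclidean unit covering. Theorem~\ref{thm:body} gives no more than this, since $h(B)=d+1$. Indeed, let $v_j=e_j$ for $j\le d$ and $v_{d+1}=-(e_1+\dots+e_d)$. The function $\max_j\langle u,v_j\rangle$ is positive on the unit sphere (if all $u_i\le0$, use $v_{d+1}$), so it is at least some $c>0$. For $0<\lambda<\min(2c/d,1/\sqrt d)$ and the maximizing $j$ we get $|u-\lambda v_j|^2\le1-2\lambda c+\lambda^2d<1$ and $|\lambda v_j|<1$,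 so $\lambda v_j+\operatorname{int}B$ contains the segment from $0$ to $u$.
\end{example}

The plan is as for cubes. A round should consist of finitely many points spread over a randomly placed translate $c+C$, so densely that $\kappa$ translates placed in advance are unlikely to cover them. There are two difficulties. First, $h$ counts translates of $\operatorname{int}C$, while the algorithm uses translates of $C$, and fewer of these can cover $C$. Second, finitely many points detect an uncovered region only if its size is bounded below in advance. We treat these difficulties in turn.

\subsection{Generic translates}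

The body $C$ is covered by the single translate $0+C$. The unit square, with $h=4$, is covered by its two translates by $\pm(\frac12,0)$, which slide along two of its edges. We show that these are the only ways to beat $h$. Let $Z\subset S^{d-1}$ be the set of directions of nondegenerate line segments contained in $\partial C$, and let
\[
\mathcal{Z}=\{0\}\cup\{\lambda u:\lambda>0,\ u\in Z\},
\]
so that $\mathcal{Z}=-\mathcal{Z}$.

\begin{lemma}\label{lem:generic}
If $C\subset\bigcup_{j=1}^\kappa(w_j+C)$, then $w_j\in\mathcal{Z}$ for some $j$.
\end{lemma}

\begin{proof}
Suppose that no $w_j$ lies in $\mathcal{Z}$. We show that the sets $\lambda w_j+\operatorname{int}C$ cover $C$ for small $\lambda>0$, which contradicts $\kappa<h$. Translating $C$ changes neither the hypothesis nor $\mathcal{Z}$ nor $h$, so we assume $0\in\operatorname{int}C$. Fix $\lambda\in(0,1)$ so small that $-\lambda w_j\in\operatorname{int}C$, that is, $0\in\lambda w_j+\operatorname{int}C$, for all $j$.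

Let $p\in\partial C$ and choose $j$ with $p\in w_j+C$. The segment from $p-w_j$ to $p$ lies in $C$ by convexity. It is nondegenerate since $w_j\ne0$, and it is not contained in $\partial C$ since $w_j/|w_j|\notin Z$. So it contains a point $q\in\operatorname{int}C$, and \eqref{eq:segment}, applied from $q$ toward both endpoints, shows that the open segment lies in $\operatorname{int}C$. In particular $p-\lambda w_j\in\operatorname{int}C$. The convex set $\lambda w_j+\operatorname{int}C$ thus contains $0$ and $p$, hence $\tau p$ for all $\tau\in[0,1]$. Every point of $C$ has the form $\tau p$ with $p\in\partial C$ and $\tau\in[0,1]$, because $C$ is compact and each ray from $0$ leaves $C$ at a boundary point.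
\end{proof}

For the cube, $\mathcal{Z}$ is the set of vectors with some zero coordinate, and $Q(x)$ is resolved for a box $B$ exactly when $x-y\notin\mathcal{Z}$ for all $y\in B$. In Section~\ref{sec:cubes} a random choice achieved this with high probability because $\mathcal{Z}$ is thin. In general we need that $\mathcal{Z}$ is Lebesgue-null. For $d=1$, and for any body without segments in its boundary, $\mathcal{Z}=\{0\}$. For a polytope, a segment in the boundary has two points in a common facet, so $\mathcal{Z}$ lies in finitely many hyperplanes. For arbitrary bodies we rely on the following theorem.

\begin{theorem}[Ewald, Larman and Rogers~\cite{ELR}]\label{thm:ELR}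
For $d\ge2$, the set $Z$ has $\sigma$-finite $(d-2)$-dimensional Hausdorff measure.
\end{theorem}

A set of finite $(d-2)$-dimensional Hausdorff measure has $(d-1)$-dimensional measure zero, and so does a countable union of such sets. Thus $Z$ is contained in a Borel subset of $S^{d-1}$ of surface measure zero, and integration in polar coordinates shows that $\mathcal{Z}$ is Lebesgue-null.

\subsection{Holes of uniform size}

We measure how badly $\kappa$ translates fail to cover $C$ by the largest ball that they leave free. For $w=(w_1,\dots,w_\kappa)\in(\mathbb{R}^d)^\kappa$ let
\[
g(w)=\sup\{\rho>0:\ \text{there is } z \text{ with } D(z,\rho)\subset C \text{ and } D(z,\rho)\cap(w_j+C)=\emptyset \text{ for all } j\},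
\]
with $\sup\emptyset=0$.

\begin{lemma}\label{lem:g}
\begin{itemize}
\item[(a)] If $w^m\to w$, then $g(w)\le\liminf_m g(w^m)$.
\item[(b)] If $g(w)=0$, then $w_j\in\mathcal{Z}$ for some $j$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $D(z,\rho)$ be a ball admitted in the definition of $g(w)$. It has positive distance from each compact set $w_j+C$, so it is disjoint from $w^m_j+C$ for all $j$ and all large $m$. Hence $\liminf_m g(w^m)\ge\rho$.

(b) Let $U$ be the complement of $\bigcup_j(w_j+C)$, an open set. If $U$ met $C$, it would meet $\operatorname{int}C$, which is dense in $C$, and the open set $U\cap\operatorname{int}C$ would contain a closed ball, giving $g(w)>0$. So the translates cover $C$, and Lemma~\ref{lem:generic} applies.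
\end{proof}

For $x\in(\mathbb{R}^d)^\kappa$ and $y\in\mathbb{R}^d$ write $x-y=(x_1-y,\dots,x_\kappa-y)$. Then $g(x-y)$ is the size of the hole that the translates $x_j+C$ leave in $y+C$. For fixed $x$ it is positive for almost every $y$, by Lemma~\ref{lem:g}(b). The adversary needs more: a finite set of shifts $y$ and a hole size $\rho$ that work for all $x$ at once, since both are fixed before the algorithm chooses $x$. Compactness provides this.

\begin{lemma}\label{lem:uniform}
For every $s\in(0,1]$ and $\eta>0$ there are a nonempty finite set $Y\subset D(0,s)$ and $\rho>0$ such that for all $x\in(\mathbb{R}^d)^\kappa$,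
\[
\#\{y\in Y:\ g(x-y)\le\rho\}\le\eta\,|Y| .
\]
\end{lemma}

\begin{proof}
Let $Y_m=\frac1m\mathbb{Z}^d\cap D(0,s)$, which contains $0$. If the lemma fails, then for every $m$ there is $x^m$ such that the set
\[
T_m=\{y\in D(0,s):\ g(x^m-y)\le1/m\}
\]
satisfies $|T_m\cap Y_m|>\eta|Y_m|$.

\emph{Step 1: we may assume that $x^m$ converges.} Let $\Delta=\operatorname{diam}C$. If $v-y+C$ meets $C$ for some $y\in D(0,s)$, then $v-y\in C-C$, so $|v|\le\Delta+1$. Hence an entry $x^m_j$ of norm greater than $\Delta+1$ imposes no condition in the definition of $g(x^m-y)$, and replacing it by $(\Delta+2)e_1$ leaves $g(x^m-y)$ unchanged for all $y\in D(0,s)$. After these replacements the sequence is bounded, and we pass to a subsequence with $x^m\to x$.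

\emph{Step 2: the limit set is null.} Let $A=\{y\in D(0,s):g(x-y)=0\}$. It is compact by Lemma~\ref{lem:g}(a), and $A\subset\bigcup_j(x_j-\mathcal{Z})$ by Lemma~\ref{lem:g}(b), so $\operatorname{vol}A=0$. Let $A_r$ be the open set of points at distance less than $r$ from $A$ (empty if $A$ is empty). These bounded sets decrease to $A$ as $r\downarrow0$, so their volumes tend to $0$. Fix $r>0$ with $\operatorname{vol}A_{2r}\le\eta\operatorname{vol}D(0,s/2)$.

\emph{Step 3: $T_m\subset A_r$ for all large $m$ in the subsequence.} Otherwise there are points $y^m\in T_m\setminus A_r$ for infinitely many $m$, and along a further subsequence they converge to a point $y$ of the compact set $D(0,s)\setminus A_r$. By Lemma~\ref{lem:g}(a), $g(x-y)\le\liminf g(x^m-y^m)=0$, so $y\in A\subset A_r$, a contradiction.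

\emph{Step 4: counting lattice points.} The cells $y+[0,\frac1m)^d$, $y\in\frac1m\mathbb{Z}^d$, partition $\mathbb{R}^d$, have volume $m^{-d}$, and lie within distance $\sqrt d/m$ of $y$. Take $m$ as in Step~3 with $\sqrt d/m\le\min(r,s/2)$. The cells of the points of $T_m\cap Y_m$ lie in $A_{2r}$. The cells of the points of $Y_m$ cover $D(0,s/2)$, since the cell containing a point of $D(0,s/2)$ has its corner $y$ in $D(0,s)$. Therefore
\[
|T_m\cap Y_m|\le m^d\operatorname{vol}A_{2r}\le\eta\,m^d\operatorname{vol}D(0,s/2)\le\eta|Y_m| ,
\]
which contradicts the choice of $x^m$.
\end{proof}

\subsection{The gadget}

In round $t$ the adversary moves a reference point from $c_{t-1}$ to $c_t$ by a random shift from Lemma~\ref{lem:uniform} and presents a fine net of points in $c_t+C$. Two requirements compete. The net must reach into every hole of radius $\rho_t$, where $\rho_t$ comes from the lemma. And the points must stay inside the final translate, although the reference point will move again. A hole $D(z,\rho)\subset C$ has its center at depth at least $\rho$ in $C$, so it suffices to present points at some depth $r_t\le\rho_t$, and such points tolerate later shifts of total length $r_t$. This dictates the order of the choices: the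 scale of the shifts in round $t$ determines $\rho_t$, which determines $r_t$, which bounds the scale of all later shifts.

\begin{proof}[Proof of Theorem~\ref{thm:body}]
The statement for one $\varepsilon$ implies it for every larger $\varepsilon$, so let $\varepsilon\in(0,1)$ and $\eta=\varepsilon/h<1$. We build an $(h,\eta)$-gadget. Lemma~\ref{lem:gadget} then gives expected cost at least $(1-h\eta)hk=(1-\varepsilon)hk$, and Lemma~\ref{lem:average} gives the ratio $h$.

\emph{Data fixed in advance.} Put $r_0=1$. For $t=1,\dots,h$ apply Lemma~\ref{lem:uniform} with $s=r_{t-1}/2$ and $\eta$ to obtain $Y_t\subset D(0,r_{t-1}/2)$ and $\rho_t>0$, and let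
\[
r_t=\min(r_{t-1}/2,\rho_t),\qquad C_t=\{f\in\mathbb{R}^d:\ D(f,r_t)\subset C\}.
\]
The set $C_t$ is closed, because $C$ is, and bounded. It is nonempty: since $\eta<1$, the function $g$ exceeds $\rho_t$ somewhere, so $C$ contains a ball of radius greater than $\rho_t\ge r_t$. By compactness there is a finite nonempty $F_t\subset C_t$ such that every point of $C_t$ is within distance $r_t$ of $F_t$.

\emph{The rounds.} Let $\xi_t$ be uniform in $Y_t$, independently for $t=1,\dots,h$. Put $c_0=0$ and $c_t=c_{t-1}+\xi_t$. Round $S_t$ lists the points of $c_t+F_t$ in a fixed order.

\emph{Property} (G1). Since $r_{j+1}\le r_j/2$,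
\[
|c_h-c_t|\le\sum_{j=t}^{h-1}\frac{r_j}{2}\le\sum_{j=t}^{h-1}\frac{r_t}{2^{\,j-t+1}}<r_t .
\]
So for $f\in F_t$ the point $c_t+f-c_h$ lies in the interior of $D(f,r_t)\subset C$. Thus $c_h+C$, and even $c_h+\operatorname{int}C$, contains every round.

\emph{Property} (G2). Fix $t$, the point $c_{t-1}$, and a family of at most $t-1\le\kappa$ translates. Adding translates only increases the probability of covering $S_t$, so we may list the family as $x_1+C,\dots,x_\kappa+C$. Apply Lemma~\ref{lem:uniform} to $x-c_{t-1}$: with probability at least $1-\eta$,
\[
g(x-c_t)=g\big((x-c_{t-1})-\xi_t\big)>\rho_t .
\]
In this case there is a ball $D(z,\rho)\subset C$ with $\rho>\rho_t$ that is disjoint from every $x_j-c_t+C$. Since $\rho>r_t$, we have $z\in C_t$, so some $f\in F_t$ satisfies $|f-z|\le r_t<\rho$. Then $f\in D(z,\rho)$, hence $c_t+f\notin x_j+C$ for all $j$, and the family does not cover $S_t$.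
\end{proof}

Because the gadget fits in $c_h+\operatorname{int}C$, the argument of Remark~\ref{rem:open} applies again: the lower bound $h(C)$ also holds for covering by translates of any set between $\operatorname{int}C$ and $C$.

\begin{thebibliography}{9}

\bibitem{DT}
Adrian Dumitrescu and Csaba D. T\'oth, Online unit clustering in higher dimensions, arXiv:1708.02662 (2017).

\bibitem{ELR}
Ewald, Larman and Rogers, \emph{Mathematika} 17 (1970), 1--20.

\end{thebibliography}
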